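# One-sided Harte spectra of commuting tuples in finite von Neumann algebras

## Three theorems on left and right invertibility of commuting tuples

**Theorem A.** There are a finite von Neumann algebra $\mathcal M=\bigoplus_{m\ge1}M_{d_m}(\mathbb C)$ ($\ell^\infty$-direct sum) and commuting contractions $T_1,T_2\in\mathcal M$ with $0\in\sigma^r_{\mathcal M}(T)\setminus\sigma^\ell_{\mathcal M}(T)$. That is, the equation $X_1T_1+X_2T_2=1$ has a solution in $\mathcal M$, and the equation $T_1Y_1+T_2Y_2=1$ has none.

**Theorem B.** Let $\mathcal M\ne0$ be a von Neumann algebra and fix $n\ge2$. The following are equivalent: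

1. $\sigma^\ell_{\mathcal M}(T)=\sigma^r_{\mathcal M}(T)$ for all commuting tuples $T$ of every finite length;
2. $\sigma^\ell_{\mathcal M}(T)=\sigma^r_{\mathcal M}(T)$ for all commuting $n$-tuples $T$;
3. $\mathcal M$ is of type I with bounded finite degree: $\mathcal M\cong\bigoplus_{d=1}^{D}M_d(A_d)$ with $D<\infty$ and each $A_d$ abelian (possibly $0$).

**Theorem C.** Let $n\ge2$.

* (a) If $\mathcal M$ is finite, $T_1,\dots,T_n\in\mathcal M$ are contractions (not necessarily commuting), and $\sum_iT_i^*T_i\ge(n-1+\varepsilon)1$ with $\varepsilon>0$, then every $T_i$ is invertible and $\sum_iT_iT_i^*\ge n\varepsilon1$.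
* (b) If $\mathcal M$ is finite and does not satisfy condition 3 of Theorem B, then for every $0<\varepsilon<n-1$ there are commuting contractions $T_1,\dots,T_n\in\mathcal M$ with
$$\sum_i T_i^*T_i\ge (n-1-\varepsilon)1,\qquad \sigma^r_{\mathcal M}(T)=\overline{\mathbb D}^{\,n},\qquad \sigma^\ell_{\mathcal M}(T)\cap\{\lambda\in\mathbb C^n:|\lambda|_2<\sqrt{n-1-\varepsilon}\}=\emptyset .$$

So the constant $n-1$ in (a) cannot be lowered. Nothing is claimed about the case $\varepsilon=0$.

Now we unpack this. For one matrix, having a left inverse and having a right inverse are the same thing. In infinite dimensions they are not, but "finite" von Neumann algebras are those in which they are the same for a single element. Replace the single element by several commuting ones and replace "inverse" by "solution of $\sum X_iT_i=1$" or of $\sum T_iY_i=1$. Are the two solvability questions still equivalent? In terms of spectra: must $\sigma^\ell_{\mathcal M}(T)$ and $\sigma^r_{\mathcal M}(T)$ agree for a commuting tuple $T$ in a finite von Neumann algebra $\mathcal M$? The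 question comes from Ian Charlesworth, Ken Dykema, Fedor Sukochev, Dmitriy Zanin, "Simultaneous upper triangular forms for commuting operators in a finite von Neumann algebra", arXiv:1703.05695 (2017).

Theorem A says no. Taking adjoints of the two equations turns the pair $(T_1,T_2)$ into $(T_1^*,T_2^*)$ and exchanges left and right, so $0\in\sigma^\ell_{\mathcal M}(T_1^*,T_2^*)\setminus\sigma^r_{\mathcal M}(T_1^*,T_2^*)$. Hence neither inclusion holds in general. Theorem B says exactly in which algebras the answer is yes: those made of matrices of bounded size over abelian algebras. In particular the answer is no, already for pairs, in every algebra of type II$_1$ and in every finite type I algebra of unbounded degree. Theorem C is quantitative. A lower bound on $\sum T_i^*T_i$ forces right invertibility if it exceeds $n-1$, and below $n-1$ the right spectrum can be the whole closed polydisc while the left spectrum avoids a large ball.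

## Harte spectra, finiteness, and the textbook facts in use

Throughout, $\mathcal M\subset B(H)$ is a von Neumann algebra with unit $1$, $|\lambda|_2$ is the Euclidean norm on $\mathbb C^n$, $\mathbb D$ is the open unit disc, and $0$ also denotes the zero vector of $\mathbb C^n$.

**Definition (Harte spectra).** Let $T=(T_1,\dots,T_n)$ be a commuting tuple in $\mathcal M$. The left Harte spectrum $\sigma^\ell_{\mathcal M}(T)$ is the set of $\lambda\in\mathbb C^n$ for which there are no $X_1,\dots,X_n\in\mathcal M$ with $\sum_iX_i(T_i-\lambda_i1)=1$; equivalently, the $T_i-\lambda_i$ do not generate $\mathcal M$ as a left ideal. The right Harte spectrum $\sigma^r_{\mathcal M}(T)$ is the set of $\lambda$ for which there are no $Y_1,\dots,Y_n\in\mathcal M$ with $\sum_i(T_i-\lambda_i1)Y_i=1$; equivalently, the $T_i-\lambda_i$ do not generate $\mathcal M$ as a right ideal.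

Example: in $M_2(\mathbb C)$ take $T_1=\mathrm{diag}(1,0)$, $T_2=\mathrm{diag}(0,1)$. If $\lambda=(1,0)$, both $T_1-1$ and $T_2$ kill the first basis vector, so no left combination is $1$. Likewise for $\lambda=(0,1)$. For any other $\lambda$, each diagonal position has a nonzero entry in $T_1-\lambda_1$ or in $T_2-\lambda_2$, and diagonal $X_i$ solve the equation. So $\sigma^\ell=\{(1,0),(0,1)\}$, and since everything is diagonal, $\sigma^r$ is the same set.

**Definition (finite).** $\mathcal M$ is finite if every isometry in $\mathcal M$ is unitary: $u^*u=1$ implies $uu^*=1$.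

The algebra $M_d(\mathbb C)$ is finite. An $\ell^\infty$-direct sum $\bigoplus_mM_{d_m}(\mathbb C)$ is finite too, because an isometry in it is a sequence of isometric matrices, and these are unitary. The algebra $B(\ell^2(\mathbb N))$ is not finite, because of the unilateral shift.

We use the following textbook facts.

* (F1) Type decomposition: a finite $\mathcal M$ is $\mathcal M_{\rm II}\oplus\bigoplus_{d\ge1}M_d(A_d)$, where $\mathcal M_{\rm II}$ is of type II$_1$ (finite, with no type I central summand) or $0$, and each $A_d$ is abelian or $0$.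
* (F2) Division: in a von Neumann algebra with no type I central summand, every projection is, for each $k\in\mathbb N$, a sum of $k$ mutually orthogonal equivalent projections (Kadison–Ringrose, *Fundamentals of the Theory of Operator Algebras* II, §6.5). Here $p\sim p'$ means $p=w^*w$, $p'=ww^*$ for some $w\in\mathcal M$.
* (F3) Commuting operators on a nonzero finite-dimensional complex space have a common eigenvector, and commuting matrices are simultaneously upper triangular in some orthonormal basis.
* (F4) An injective unital $*$-homomorphism between C$^*$-algebras preserves spectra. Hence $\pi(a)\ge0$ implies $a\ge0$ for self-adjoint $a$.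

Condition 3 of Theorem B says that $\mathcal M$ consists of matrices with entries in function algebras, of bounded size; for instance $M_2(L^\infty[0,1])$ qualifies. The algebra $\bigoplus_{m\ge1}M_m(\mathbb C)$ (unbounded size) and type II$_1$ algebras (not type I) do not.

The first step is to replace solvability by an inequality, which can be computed.

**Lemma 1.** Let $T_1,\dots,T_n\in\mathcal M$. There are $X_i\in\mathcal M$ with $\sum X_iT_i=1$ if and only if $\sum T_i^*T_i\ge\delta1$ for some $\delta>0$. There are $Y_i\in\mathcal M$ with $\sum T_iY_i=1$ if and only if $\sum T_iT_i^*\ge\delta1$ for some $\delta>0$.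

*Proof.* If $\sum X_iT_i=1$, then for $x\in H$, by Cauchy–Schwarz,
$$\|x\|\le\sum_i\|X_i\|\,\|T_ix\|\le\Big(\sum_i\|X_i\|^2\Big)^{1/2}\Big(\sum_i\|T_ix\|^2\Big)^{1/2},$$
and $\sum\|T_ix\|^2=\langle\sum T_i^*T_ix,x\rangle$. So $\delta=(\sum\|X_i\|^2)^{-1}$ works (if $\mathcal M=0$ there is nothing to prove). Conversely, if $\sum_jT_j^*T_j\ge\delta1$, this sum is invertible with inverse in $\mathcal M$, and $X_i=(\sum_jT_j^*T_j)^{-1}T_i^*$ satisfies $\sum X_iT_i=1$. The second statement is the first one for the $T_i^*$, after taking adjoints. $\square$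

## One operator, and one matrix block

**Lemma 2.** Let $\mathcal M$ be finite, $T\in\mathcal M$ and $T^*T\ge\varepsilon1$ with $\varepsilon>0$. Then $T$ is invertible and $TT^*\ge\varepsilon1$.

*Proof.* $|T|=(T^*T)^{1/2}$ is invertible in $\mathcal M$. Put $u=T|T|^{-1}\in\mathcal M$. Then $u^*u=|T|^{-1}T^*T|T|^{-1}=1$, so $u$ is an isometry, hence unitary by finiteness. So $T=u|T|$ is invertible and $TT^*=u|T|^2u^*\ge\varepsilon uu^*=\varepsilon1$. $\square$

This settles $n=1$: the two spectra agree for all elements of $\mathcal M$ if and only if $\mathcal M$ is finite. If $\mathcal M$ is finite, a left invertible element is invertible by Lemmas 1 and 2, and a right invertible one is invertible by the same argument for its adjoint. If $\mathcal M$ is not finite and $u\in\mathcal M$ is a non-unitary isometry, then $u^*u=1$ gives $0\notin\sigma^\ell_{\mathcal M}(u)$. If $uY=1$, then $u$ would be surjective, hence unitary, so $0\in\sigma^r_{\mathcal M}(u)$.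

Does the proof of Lemma 2 extend to $n\ge2$? Put the $T_i$ in a column $C:H\to H^n$, so that $C^*C=\sum T_i^*T_i\ge\delta1$, and write $C=V|C|$. Now $V$ is an isometry from $H$ into the larger space $H^n$, and finiteness of $\mathcal M$ says nothing about it. Indeed in $M_2(\mathbb C)$ the matrix units $E_{11},E_{12}$ satisfy
$$E_{11}^*E_{11}+E_{12}^*E_{12}=E_{11}+E_{22}=1,\qquad E_{11}E_{11}^*+E_{12}E_{12}^*=2E_{11},$$
so this pair is left but not right invertible. It does not commute: $E_{11}E_{12}=E_{12}$, $E_{12}E_{11}=0$. So commutativity has to be used, and inside a single matrix algebra it is enough.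

**Lemma 3.** For commuting $A_1,\dots,A_k\in M_d(\mathbb C)$: $\bigcap_i\ker A_i\ne0$ if and only if $\bigcap_i\ker A_i^*\ne0$.

*Proof.* *Purpose: to read both conditions off the diagonals of a triangular form.* By (F3) choose an orthonormal basis in which all $A_i$ are upper triangular, and let $\mu^{(j)}=((A_i)_{jj})_{i=1}^k\in\mathbb C^k$ for $j=1,\dots,d$. We claim
$$\bigcap_i\ker A_i\ne0\iff0\in\{\mu^{(1)},\dots,\mu^{(d)}\}.\tag{1}$$

First, every joint eigenvalue is some $\mu^{(j)}$. Let $x\ne0$ with $A_ix=\nu_ix$ for all $i$, and let $j$ be the largest index with $x_j\ne0$. The $j$-th coordinate of $A_ix$ is $\sum_{l\ge j}(A_i)_{jl}x_l=(A_i)_{jj}x_j$, so $\nu_i=(A_i)_{jj}$ for all $i$, i.e. $\nu=\mu^{(j)}$. With $\nu=0$ this is "$\Rightarrow$" in (1).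

For "$\Leftarrow$", let $\mu^{(j)}=0$. Finitely many proper subspaces do not cover $\mathbb C^k$, so there is $c\in\mathbb C^k$ with $\sum_ic_i\mu^{(l)}_i\ne0$ whenever $\mu^{(l)}\ne0$. The matrix $A=\sum c_iA_i$ is upper triangular with a zero at the $j$-th diagonal place, hence singular, so $E=\ker A^d\ne0$. Each $A_i$ commutes with $A$, so $E$ is invariant under all $A_i$, and $A|_E$ is nilpotent. By (F3) the $A_i|_E$ have a common eigenvector $x\in E$, $A_ix=\nu_ix$. Then $Ax=(\sum c_i\nu_i)x$, and nilpotency gives $\sum c_i\nu_i=0$. Since $\nu$ is one of the $\mu^{(l)}$, the choice of $c$ forces $\nu=0$. So $x\in\bigcap\ker A_i$, and (1) holds.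

In the reversed basis the commuting matrices $A_i^*$ are upper triangular, and their diagonal tuples are the complex conjugates of the $\mu^{(j)}$. Apply (1) to the $A_i^*$: the condition "some diagonal tuple is $0$" is the same for both. $\square$

In $M_d(\mathbb C)$, $\sum A_i^*A_i\geq\delta 1$ for some $\delta>0$ means $\bigcap\ker A_i=0$. So by Lemmas 1 and 3, applied to $A_i-\lambda_i$, the spectra of a commuting tuple of matrices agree.

## Blocks of growing size: what Lemma 3 does not give

The natural next move is to treat $\mathcal M=\bigoplus_mM_{d_m}(\mathbb C)$ block by block. Let $T_i=(T_i^{(m)})_m$ be commuting contractions with $\sum T_i^*T_i\ge\delta1$. In each block Lemma 3 shows that $\sum_iT_i^{(m)}T_i^{(m)*}$ is invertible. But Lemma 1 in $\mathcal M$ asks for one lower bound for all blocks.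

For one size $d$ there is such a bound. The commuting $n$-tuples of contractions in $M_d(\mathbb C)$ with $\sum T_i^*T_i\ge\delta1$ form a compact set. If it is nonempty, the smallest eigenvalue of $\sum T_iT_i^*$ is a continuous function on it, positive by Lemma 3, so it has a minimum $c(d,\delta)>0$. If the sizes $d_m$ are bounded, we are done. If they are not, the argument stops exactly here: nothing in it bounds $c(d,\delta)$ below as $d$ grows.

The trace does not help either. $\sum T_i^*T_i$ and $\sum T_iT_i^*$ have equal traces, but this controls the average of the eigenvalues, not the smallest one.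

So the question has become concrete: find commuting contractions, in matrix algebras of growing size, such that $\sum T_i^*T_i\ge\delta1$ with $\delta$ fixed while $\sum T_iT_i^*$ has eigenvalues tending to $0$.

## Weighted shifts on a discrete torus, and the bad corner

Fix $n$, $\kappa>1$ and $m\ge1$, let $N=m+1$ and $G=G_m=(\mathbb Z/N)^n$. Represent coordinates by elements of $\{0,1,\dots,m\}$, write $|v|$ for the sum of these representatives, and let $\epsilon_i$ be the $i$-th generator of $G$. On $\ell^2(G)$, with orthonormal basis $(e_v)$, we look for operators that move $e_v$ to a multiple of $e_{v+\epsilon_i}$. To make them commute, take a function $\varphi:G\to(0,\infty)$ and put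
$$T_ie_v=\kappa^{-1}\frac{\varphi(v+\epsilon_i)}{\varphi(v)}\,e_{v+\epsilon_i}.\tag{2}$$
Then, for all $i$ and $j$,
$$T_iT_je_v=\kappa^{-2}\frac{\varphi(v+\epsilon_i+\epsilon_j)}{\varphi(v)}e_{v+\epsilon_i+\epsilon_j}=T_jT_ie_v ,\tag{3}$$
because the intermediate value of $\varphi$ cancels. Put differently, with $De_v=\varphi(v)e_v$ and $U_ie_v=e_{v+\epsilon_i}$ we have $T_i=\kappa^{-1}DU_iD^{-1}$. Write $r_i(v)=\varphi(v+\epsilon_i)/\varphi(v)$. From (2), $T_i^*e_w=\kappa^{-1}r_i(w-\epsilon_i)e_{w-\epsilon_i}$, so
$$\sum_iT_i^*T_ie_v=\kappa^{-2}\sum_ir_i(v)^2\,e_v,\qquad\sum_iT_iT_i^*e_w=\kappa^{-2}\sum_ir_i(w-\epsilon_i)^2\,e_w.\tag{4}$$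
The first sum at $v$ sees the $n$ arrows leaving $v$, and the second sum at $w$ sees the $n$ arrows entering $w$. We therefore want a "height" $\varphi$ with three properties:

* no step upwards has ratio more than $\kappa$, so that the $T_i$ are contractions;
* all $n$ arrows entering the point $0$ come from a great height, so that $\sum T_iT_i^*$ is tiny at $e_0$;
* at every point $v$, some arrow leaving $v$ does not fall.

The second and third are not obviously in conflict: the arrows entering $0$ start at the $n$ points $-\epsilon_1,\dots,-\epsilon_n$, which are different when $n\geq 2$. For $n=1$ there is one arrow out of each point, and the conflict is complete.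

The obvious height is $\varphi(v)=\kappa^{|v|}$, which makes each $T_i$ a cyclic weighted shift in the $i$-th coordinate and the identity in the others. If $v_i<m$ then $r_i(v)=\kappa$, and if $v_i=m$ the step wraps around and $r_i(v)=\kappa^{-m}$. The first two properties hold. The third holds at every $v$ except one: at $v=(m,\dots,m)$ every arrow wraps around, and (4) gives
$$\sum_iT_i^*T_i\,e_{(m,\dots,m)}=n\kappa^{-2-2m}\,e_{(m,\dots,m)}.$$
That single corner destroys the lower bound.

## Capping the height

The cure is to stop climbing at height $\kappa^m$, the height of the points $-\epsilon_i$. From now on $n\ge2$. Let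
$$\Delta=\{v\in G:|v|<m\},\qquad\varphi(v)=\begin{cases}\kappa^{|v|},&v\in\Delta,\\ \kappa^m,&v\notin\Delta,\end{cases}$$
so $\varphi(v)=\kappa^{\min(|v|,m)}$, and let $T^{(m)}_i$ be the operators (2) for this $\varphi$. The exponents $\min(|v|,m)$ for $n=2$, $m=2$ are ($v_1$ to the right, $v_2$ upwards)
$$\begin{array}{c|ccc}v_2=2&2&2&2\\ v_2=1&1&2&2\\ v_2=0&0&1&2\\ \hline &v_1=0&v_1=1&v_1=2\end{array}$$
At the corner $(2,2)$ the step to the right wraps to $(0,2)$, where the exponent is still $2$: no fall. At $(2,0)$ the step to the right falls from $2$ to $0$, but the step upwards is level. The price of the cap is that a level step has weight $\kappa^{-1}$ and not $1$.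

The smallest case can be done completely by hand: $n=2$, $m=1$, with $\varphi(0,0)=1$ and $\varphi=\kappa$ at the other three points. By (4), the eigenvalues are

$$\begin{array}{c|cccc}v&(0,0)&(1,0)&(0,1)&(1,1)\\ \hline \sum T_i^*T_i&2&\kappa^{-2}+\kappa^{-4}&\kappa^{-2}+\kappa^{-4}&2\kappa^{-2}\\ \sum T_iT_i^*&2\kappa^{-4}&1+\kappa^{-2}&1+\kappa^{-2}&2\kappa^{-2}\end{array}$$

Both rows have the sum $2+4\kappa^{-2}+2\kappa^{-4}$, as equality of traces requires. In the first row every entry is at least $\kappa^{-2}$, while the second row contains $2\kappa^{-4}$. For larger $m$ the first bound will stay and the second entry will shrink.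

**Lemma 4.** Let $n\ge2$ and $\kappa>1$.

1. The $T_i^{(m)}$ commute.
2. $\|T_i^{(m)}\|\le1$.
3. $\sum_iT_i^{(m)*}T_i^{(m)}\ge(n-1)\kappa^{-2}1$.
4. $\sum_iT_i^{(m)}T_i^{(m)*}e_0=n\kappa^{-2-2m}e_0$.
5. If $\lambda\in\mathbb D^n$, there are $y_m\in\ell^2(G_m)$ with $\|y_m\|\ge1$ and $\|(T_i^{(m)}-\lambda_i)^*y_m\|\to0$ as $m\to\infty$ for every $i$ ($n,\kappa$ fixed).

*Proof.* Part 1 is (3).

**Step 1: the ratios $r_i(v)$.** This step gives parts 2 and 3.

Let $v\in\Delta$. Since $|v|<m$, every coordinate of $v$ is at most $m-1$. So adding $\epsilon_i$ causes no wrap-around, and $|v+\epsilon_i|=|v|+1\le m$. If $|v|+1<m$, then $v+\epsilon_i\in\Delta$ and $\varphi(v+\epsilon_i)=\kappa^{|v|+1}$. If $|v|+1=m$, then $v+\epsilon_i\notin\Delta$ and $\varphi(v+\epsilon_i)=\kappa^m=\kappa^{|v|+1}$ again. So $r_i(v)=\kappa$ for every $i$.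

Let $v\notin\Delta$. Then $\varphi(v)=\kappa^m=\max\varphi$, so $r_i(v)\le1$ for every $i$, with $r_i(v)=1$ if $v+\epsilon_i\notin\Delta$. Suppose $i$ is an index with $v+\epsilon_i\in\Delta$. If $v_i\le m-1$, there is no wrap-around and $|v|=|v+\epsilon_i|-1<m$, contradicting $v\notin\Delta$. Hence $v_i=m$. The other coordinates of $v$ are also coordinates of $v+\epsilon_i\in\Delta$, so they are at most $m-1$. Thus $i$ is the only index with $v_i=m$, and there is at most one such $i$. So $r_i(v)=1$ for at least $n-1$ indices.

**Step 2: parts 2 and 3.** $T_i^{(m)*}T_i^{(m)}$ is diagonal with entries $\kappa^{-2}r_i(v)^2\le1$, which is part 2. By (4), $\sum_iT_i^{(m)*}T_i^{(m)}$ is diagonal with entries $\kappa^{-2}\sum_ir_i(v)^2$. For $v\in\Delta$ this is $n$, and for $v\notin\Delta$ it is at least $(n-1)\kappa^{-2}$. This is part 3.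

**Step 3: part 4.** Use the second formula in (4) at $w=0$. We have $\varphi(0)=1$ since $0<m$. The point $-\epsilon_i$ has $i$-th coordinate $m$ and the others $0$, so $|-\epsilon_i|=m$, $-\epsilon_i\notin\Delta$, and $\varphi(-\epsilon_i)=\kappa^m$. So $r_i(-\epsilon_i)=\kappa^{-m}$ for each $i$, and the eigenvalue at $e_0$ is $n\kappa^{-2}\kappa^{-2m}$.

**Step 4: part 5.** The purpose is to find approximate joint eigenvectors of the adjoints. Near $0$, $T_i^*$ looks like the backward shift in direction $i$ on $\mathbb N^n$, and formal joint eigenvectors of the backward shifts are the series $\sum_\alpha\bar\lambda^\alpha e_\alpha$. So we truncate such a series to $\Delta$: put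
$$y_m=\sum_{\alpha\in\Delta}\bar\lambda^\alpha e_\alpha,\qquad\bar\lambda^\alpha=\prod_j\bar\lambda_j^{\alpha_j},\quad0^0=1.$$
The coefficient of $e_0$ is $1$, so $\|y_m\|\ge1$. Recall $T_i^{(m)*}e_\alpha=\kappa^{-1}\frac{\varphi(\alpha)}{\varphi(\alpha-\epsilon_i)}e_{\alpha-\epsilon_i}$, and let $\alpha\in\Delta$.

If $\alpha_i\ge1$, then $|\alpha-\epsilon_i|=|\alpha|-1$, so $\alpha-\epsilon_i\in\Delta$ and the weight is $\kappa^{-1}\kappa=1$. If $\alpha_i=0$, then $\alpha-\epsilon_i$ has $i$-th coordinate $m$, so it is not in $\Delta$, and the weight is $\kappa^{-1}\kappa^{|\alpha|}\kappa^{-m}=\kappa^{|\alpha|-m-1}$.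

In the terms with $\alpha_i\ge1$ write $\beta=\alpha-\epsilon_i$. As $\alpha$ varies, $\beta$ runs through all $\beta\in\Delta$ with $|\beta|\le m-2$, and $\bar\lambda^\alpha=\bar\lambda_i\bar\lambda^\beta$. Hence these terms add up to $\bar\lambda_i\sum_{|\beta|\le m-2}\bar\lambda^\beta e_\beta$, which is $\bar\lambda_iy_m$ without its terms with $|\beta|=m-1$. So
$$T_i^{(m)*}y_m-\bar\lambda_iy_m=-\bar\lambda_i\sum_{\beta\in\Delta,\,|\beta|=m-1}\bar\lambda^\beta e_\beta+\sum_{\alpha\in\Delta,\,\alpha_i=0}\bar\lambda^\alpha\kappa^{|\alpha|-m-1}e_{\alpha-\epsilon_i}.\tag{5}$$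
The basis vectors on the right are all different (the first ones lie in $\Delta$, the second ones outside). Let $\rho=\max_j|\lambda_j|<1$. Coordinates of points of $\Delta$ lie in $\{0,\dots,m-1\}$, so $|\Delta|\le m^n$. Also $|\bar\lambda^\alpha|\le\rho^{|\alpha|}$ and $\kappa^{2(|\alpha|-m-1)}\le\kappa^{-2(m-|\alpha|)}$. So the squared norm of (5) is at most
$$m^n\rho^{2(m-1)}+m^n\max_{0\le a<m}\rho^{2a}\kappa^{-2(m-a)}\le m^n\rho^{2(m-1)}+m^n\max(\rho,\kappa^{-1})^{2m}\longrightarrow0,$$
since $\rho<1$ and $\kappa^{-1}<1$. $\square$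

Each block on its own is harmless. The $U_i$ are commuting unitaries whose joint eigenvectors $\sum_v\chi(v)e_v$, with $\chi$ a character of $G$, form a basis, with all $n$-tuples of $N$-th roots of unity as joint eigenvalues. By $T_i^{(m)}=\kappa^{-1}DU_iD^{-1}$, both spectra of the $m$-th block equal the finite set $\{\kappa^{-1}(\omega_1,\dots,\omega_n):\omega_i^N=1\}$. What is lost as $m\to\infty$ is uniformity: $\|D\|\|D^{-1}\|=\kappa^m$.

## A commuting pair with different spectra: proof of Theorem A

Take $n=2$, $\kappa=2$, $\mathcal M=\bigoplus_{m\ge1}B(\ell^2(G_m))\cong\bigoplus_{m\ge1}M_{(m+1)^2}(\mathbb C)$ and $T_i=\bigoplus_mT_i^{(m)}$. We saw that $\mathcal M$ is finite. By Lemma 4(1),(2), $T_1,T_2$ are commuting contractions in $\mathcal M$. By Lemma 4(3), $T_1^*T_1+T_2^*T_2\ge\frac14\,1$, so $0\notin\sigma^\ell_{\mathcal M}(T)$ by Lemma 1. By Lemma 4(4), $T_1T_1^*+T_2T_2^*$ has the eigenvalues $2\cdot4^{-1-m}$, $m\ge1$, so it is not bounded below by any $\delta1$ with $\delta>0$. By Lemma 1, $0\in\sigma^r_{\mathcal M}(T)$. $\blacksquare$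

In the notation of the compactness argument, $c((m+1)^2,\tfrac14)\le2\cdot4^{-1-m}$.

## Above the threshold $n-1$: proof of Theorem C(a)

Here the hypothesis is so strong that each $T_j$ is bounded below alone, and Lemma 2 applies to it. Since $T_i^*T_i\le1$,
$$T_j^*T_j\ge(n-1+\varepsilon)1-\sum_{i\ne j}T_i^*T_i\ge(n-1+\varepsilon)1-(n-1)1=\varepsilon1$$
for each $j$. By Lemma 2, $T_j$ is invertible and $T_jT_j^*\ge\varepsilon1$. Summing over $j$ gives $\sum_jT_jT_j^*\ge n\varepsilon1$. $\blacksquare$

## Below the threshold: proof of Theorem C(b)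

Let $\mathcal M$ be finite and suppose condition 3 of Theorem B fails. The plan is to put a copy of every block of Lemma 4 into $\mathcal M$, and then to compute the spectra.

**Lemma 5.** There are mutually orthogonal nonzero projections $q_m\in\mathcal M$ $(m\ge1)$ and injective unital $*$-homomorphisms $\pi_m:B(\ell^2(G_m))\to q_m\mathcal Mq_m$.

*Proof.* Use the decomposition (F1). If $\mathcal M_{\rm II}=0$ and only finitely many $A_d$ were nonzero, condition 3 would hold. So $\mathcal M_{\rm II}\ne0$ or infinitely many $A_d$ are nonzero.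

Suppose $\mathcal M_{\rm II}\ne0$. By (F2) write the unit of $\mathcal M_{\rm II}$ as $q_1+q_1'$ with $q_1\sim q_1'$, then $q_1'=q_2+q_2'$ with $q_2\sim q_2'$, and so on. The $q_m$ are mutually orthogonal. They are nonzero, because if one of two equivalent projections is $0$, so is the other, and so is their sum. Now fix $m$. By (F2), $q_m=\sum_{v\in G_m}p_v$ with mutually orthogonal equivalent projections $p_v$, all nonzero for the same reason. Choose $w_v\in\mathcal M$ with $w_v^*w_v=p_0$ and $w_vw_v^*=p_v$, and put $f_{u,v}=w_uw_v^*$. Since $w_v^*w_{v'}=w_v^*p_vp_{v'}w_{v'}$ is $0$ for $v\ne v'$ and $p_0$ for $v=v'$, we get $f_{u,v}f_{v',w}=0$ for $v\ne v'$ and $f_{u,v}f_{v,w}=f_{u,w}$. Also $f_{u,v}^*=f_{v,u}$ and $\sum_vf_{v,v}=q_m$. So sending the matrix $(a_{u,v})$ to $\sum a_{u,v}f_{u,v}$ is a unital $*$-homomorphism $\pi_m$ from $B(\ell^2(G_m))$ into $q_m\mathcal Mq_m$. It is nonzero and full matrix algebras are simple, so it is injective.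

Otherwise infinitely many $A_d$ are nonzero. Choose $d_1<d_2<\cdots$ with $A_{d_m}\ne0$ and $d_m\ge(m+1)^n=|G_m|$. Embed $B(\ell^2(G_m))\cong M_{(m+1)^n}(\mathbb C)$ in $M_{d_m}(\mathbb C)\subset M_{d_m}(A_{d_m})$ as the upper left corner, $a\mapsto a\oplus0$, and let $q_m$ be the image of the unit. The $q_m$ are nonzero and lie in different summands, so they are orthogonal. $\square$

**Step 1: the tuple.** We assemble the blocks and check the bound on $\sum T_i^*T_i$. Let $0<\varepsilon<n-1$, choose $\kappa>1$ with $\kappa^2=\frac{n-1}{n-1-\varepsilon}$, let $q=\sum_mq_m$, and put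
$$T_i=\sum_m\pi_m(T_i^{(m)})+(1-q).$$
The sum converges strongly, because its terms are of norm at most $1$, the $m$-th one lives on $q_mH$, and $\sum\|q_mx\|^2\le\|x\|^2$. So $T_i\in\mathcal M$, and with respect to $H=\bigoplus_mq_mH\oplus(1-q)H$ it is block diagonal with blocks $\pi_m(T_i^{(m)})$ and $1$. So the $T_i$ are commuting contractions by Lemma 4(1),(2), and by Lemma 4(3)
$$\sum_iT_i^*T_i=\sum_m\pi_m\Big(\sum_iT_i^{(m)*}T_i^{(m)}\Big)+n(1-q)\ge(n-1)\kappa^{-2}1=(n-1-\varepsilon)1.$$

**Step 2: the left spectrum avoids the ball.** Let $|\lambda|_2<\sqrt{n-1-\varepsilon}$. The triangle inequality in $H^n$, applied to $(T_ix)_i$ and $(\lambda_ix)_i$, gives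
$$\Big(\sum_i\|(T_i-\lambda_i)x\|^2\Big)^{1/2}\ge\Big(\sum_i\|T_ix\|^2\Big)^{1/2}-|\lambda|_2\|x\|\ge\big(\sqrt{n-1-\varepsilon}-|\lambda|_2\big)\|x\|$$
for all $x\in H$. So $\sum(T_i-\lambda_i)^*(T_i-\lambda_i)$ is bounded below, and $\lambda\notin\sigma^\ell_{\mathcal M}(T)$ by Lemma 1.

**Step 3: the right spectrum lies in the closed polydisc.** If $|\lambda_i|>1$ for some $i$, then $T_i-\lambda_i$ is invertible in $\mathcal M$, since $\|T_i\|\le1$. Taking $Y_i=(T_i-\lambda_i)^{-1}$ and the other $Y_j=0$ shows $\lambda\notin\sigma^r_{\mathcal M}(T)$.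

**Step 4: the right spectrum contains the open polydisc.** Let $\lambda\in\mathbb D^n$ and suppose $\lambda\notin\sigma^r_{\mathcal M}(T)$. By Lemma 1, $\sum_i(T_i-\lambda_i)(T_i-\lambda_i)^*\ge\delta1$ for some $\delta>0$. The projection $q_m$ commutes with every $T_i$, and $q_mT_i=\pi_m(T_i^{(m)})$. Since $\pi_m$ is unital into $q_m\mathcal Mq_m$, compressing by $q_m$ gives
$$\pi_m\Big(\sum_i(T_i^{(m)}-\lambda_i)(T_i^{(m)}-\lambda_i)^*-\delta1\Big)\ge0.$$
By (F4), $\sum_i(T_i^{(m)}-\lambda_i)(T_i^{(m)}-\lambda_i)^*\ge\delta1$ for every $m$. Applied to the $y_m$ of Lemma 4(5), this says $\sum_i\|(T_i^{(m)}-\lambda_i)^*y_m\|^2\ge\delta\|y_m\|^2\ge\delta$, while the left side tends to $0$: a contradiction. So $\mathbb D^n\subset\sigma^r_{\mathcal M}(T)$.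

**Step 5: the right spectrum is closed.** This passes from the open to the closed polydisc. The element $F(\lambda)=\sum_i(T_i-\lambda_i)(T_i-\lambda_i)^*$ depends norm-continuously on $\lambda$. If $F(\lambda_0)\ge\delta1$, then $F(\lambda)\ge\frac\delta2 1$ as soon as $\|F(\lambda)-F(\lambda_0)\|\le\frac\delta2$. By Lemma 1 the complement of $\sigma^r_{\mathcal M}(T)$ is open. With Steps 3 and 4, $\sigma^r_{\mathcal M}(T)=\overline{\mathbb D}^{\,n}$. $\blacksquare$

The sharpness statement follows. Let $c<n-1$ and choose $0<\varepsilon<n-1$ with $n-1-\varepsilon>c$. In $\mathcal M=\bigoplus_{d\ge1}M_d(\mathbb C)$, for example, part (b) gives commuting contractions with $\sum T_i^*T_i\ge(c+\varepsilon')1$, where $\varepsilon'=n-1-\varepsilon-c>0$. But $0\in\sigma^r_{\mathcal M}(T)$, so $\sum T_iT_i^*$ has no positive lower bound and no $T_i$ is invertible. Hence (a) becomes false if $n-1$ is replaced by $c$.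

## Bounded degree is exactly the right condition: proof of Theorem B

The implication (1)⇒(2) is trivial.

**Step 1: (2)⇒(3).** We show that if (3) fails, then (2) fails. If $\mathcal M$ is finite, Theorem C(b) with any $0<\varepsilon<n-1$ gives a commuting $n$-tuple with $0\in\sigma^r_{\mathcal M}(T)\setminus\sigma^\ell_{\mathcal M}(T)$. If $\mathcal M$ is not finite, let $u\in\mathcal M$ be a non-unitary isometry and $T=(u,\dots,u)$. Then $X_1=u^*$ and $X_j=0$ for $j\geq 2$ show $0\notin\sigma^\ell_{\mathcal M}(T)$. If $\sum_iuY_i=1$, then $u\big(\sum Y_i\big)=1$, so $u$ would be surjective and hence unitary. So $0\in\sigma^r_{\mathcal M}(T)$.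

**Step 2: (3)⇒(1), reduction to functions.** The aim is to reach matrices depending on a point, so that Lemma 3 can be used pointwise. Let $\mathcal M=\bigoplus_{d\le D}M_d(A_d)$, let $T$ be a commuting tuple and $\lambda$ a point, and put $B_i=T_i-\lambda_i$. The equations $\sum X_iB_i=1$ and $\sum B_iY_i=1$ can be solved in $\mathcal M$ if and only if they can be solved in each of the finitely many summands, so we work in one nonzero summand. There $A_d\cong C(K)$ with $K$ compact Hausdorff, and $M_d(A_d)\cong C(K,M_d(\mathbb C))$.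

**Step 3: (3)⇒(1), the pointwise criterion.** By Lemma 1, left invertibility of $(B_i)$ means that the positive element $\sum B_i^*B_i$ is invertible in $C(K,M_d(\mathbb C))$. An element of this algebra is invertible if and only if its value is invertible at every $k\in K$, for then the pointwise inverse is continuous. And $\sum B_i(k)^*B_i(k)$ is invertible if and only if its kernel, which is $\bigcap_i\ker B_i(k)$, is $0$. So
$$(B_i)\text{ is left invertible}\iff\bigcap_i\ker B_i(k)=0\text{ for every }k\in K,$$
and in the same way, with $\sum B_iB_i^*$,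
$$(B_i)\text{ is right invertible}\iff\bigcap_i\ker B_i(k)^*=0\text{ for every }k\in K.$$
For each $k$ the matrices $B_i(k)$ commute, so by Lemma 3 the two conditions are the same. Hence $\lambda\in\sigma^\ell_{\mathcal M}(T)$ if and only if $\lambda\in\sigma^r_{\mathcal M}(T)$. $\blacksquare$
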